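# Meromorphic functions on dense open subsets of $\mathbb C^m$ and differentially closed fields

## 1. Differential equations on dense open sets, first in one variable

Take $m=1$ and the equation $y'=1/z$. It has no meromorphic solution on $\mathbb C\setminus\{0\}$, but it has one on the dense open set $\mathbb C\setminus(-\infty,0]$, namely a branch of the logarithm. More generally, let $g$ be holomorphic on a dense open $U\subseteq\mathbb C$. A maximal family of pairwise disjoint open discs inside $U$ has dense union, and on each disc $g$ has a primitive. So $y'=g$ is solvable if we may discard a closed nowhere dense set. In the same way $y'=gy$ has a nowhere zero solution, the exponential of a primitive, and $y^2=g$ has a solution: on a disc where $g\equiv 0$ take $y=0$, and otherwise use smaller discs that avoid the zeros of $g$. These notes ask how far this goes, for all differential equations and in any number of variables.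

**Definition (the ring).** Fix $m\ge1$. The ring $\mathcal K=\mathcal K^{(m)}_{\mathrm{dense}}$ consists of all meromorphic functions whose domain is a (not necessarily connected) dense open subset of $\mathbb C^m$, where $f$ and $g$ are identified if $f|_U=g|_U$ for some dense open $U$. The derivations $\partial_i=\partial/\partial z_i$ commute and act on $\mathcal K$.

Pole sets are closed and nowhere dense, so every element of $\mathcal K$ has a representative that is holomorphic on a dense open set. The ring $\mathcal K$ is not a domain. For $G\subseteq\mathbb C^m$ open, put $\mathrm{ext}\,G=\mathbb C^m\setminus\overline G$. The set $G\cup\mathrm{ext}\,G$ is dense and open, and we let $e_G\in\mathcal K$ be $1$ on $G$ and $0$ on $\mathrm{ext}\,G$. It is an idempotent, and it is locally constant, so $\partial_ie_G=0$. For example, if $G$ is a ball, then $e_G(1-e_G)=0$ while $e_G\ne0$ and $1-e_G\neq 0$.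

Let $g\in\mathcal K$ be represented by a holomorphic function on a dense open $U$. Let $Z$ be the union of the components of $U$ on which $g\equiv0$, and $N$ the union of the other components. These are disjoint open sets with $Z\cup N=U$. Let $g^*\in\mathcal K$ be $1/g$ at the points of $N$ where $g\ne0$ (a dense open subset of $N$) and $0$ on $\mathrm{ext}\,N$. Then
$$e_Zg=0,\qquad e_Ng=g,\qquad e_N=g\,g^*. \tag{1}$$
It follows that every ideal $J$ of $\mathcal K$ is closed under each $\partial_i$: if $g\in J$, then $\partial_ig=\partial_i(e_Ng)=e_N\,\partial_ig=g\,g^*\,\partial_ig\in J$. So for a maximal ideal $\mathfrak m$ the quotient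
$$k=\mathcal K/\mathfrak m$$
is a field of characteristic $0$ with $m$ commuting derivations. We write $\bar g$ for the image of $g$ in $k$.

**Definition ($\Delta$-fields).** A $\Delta$-field is a field of characteristic $0$ with commuting derivations $\Delta=\{\delta_1,\dots,\delta_m\}$; on functions, $\delta_i=\partial_i$. We write $F\{Y\}$ for the ring of differential polynomials, that is, the polynomial ring over $F$ in the symbols $\delta^\alpha Y$, $\alpha\in\mathbb N^m$, with the evident derivations. We write $F\langle y\rangle$ for the $\Delta$-field generated by $y$ over $F$. A subscript shows the derivations if there is a doubt. An element $y$ is *differentially algebraic* over $F$ if $P(y)=0$ for some nonzero $P\in F\{Y\}$, and *differentially transcendental* otherwise. For instance $e^z$ is differentially algebraic over $\mathbb Q$, since $P=Y'-Y$ kills it.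

**Definition (existentially closed).** A $\Delta$-field $k$ is existentially closed if, for every $\Delta$-field $M\supseteq k$, every quantifier-free formula $\psi(x,y)$ in the language of rings with $m$ derivations, and every tuple $c$ from $k$, $M\models\exists y\,\psi(c,y)$ implies $k\models\exists y\,\psi(c,y)$.

So a finite system of differential equations and inequations over $k$ that is solvable in some extension is already solvable in $k$. For example, $\mathbb Q$ with zero derivations is not existentially closed, because $y^2=2$ is solvable in the extension $\mathbb Q(\sqrt2)$.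

Let $m$-$\mathsf{DCF}_0$ be the model companion of the theory of $\Delta$-fields. We use the following facts about it. McGrail (*J. Symbolic Logic* 65 (2000)) shows that it exists and has quantifier elimination. As it is a model companion, every $\Delta$-field embeds in a model. It is complete, since $\mathbb Q$ with zero derivations embeds in every model. Finally, the theory of $\Delta$-fields is inductive, so the models of $m$-$\mathsf{DCF}_0$ are exactly the existentially closed $\Delta$-fields (Chang–Keisler, *Model Theory*, §3.5).

The complete theory of $k$ does not depend on $\mathfrak m$; it is called the Cohen generic theory of the sheaf of meromorphic functions on $\mathbb C^m$. James E. Hanson, "A natural haystack of differentially closed fields" (arXiv:2606.28663, 2026), is the source of the question whether this theory is $m$-$\mathsf{DCF}_0$. The case $m=1$ is known, and the question is about $m\ge2$. The answer is yes.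

**Theorem A.** For all $m\ge1$ and all maximal $\mathfrak m$, $k\models m\text{-}\mathsf{DCF}_0$. Since $m$-$\mathsf{DCF}_0$ is complete, $\mathrm{Th}(k)=m\text{-}\mathsf{DCF}_0$.

We first prove the case $m=1$ in full (Sections 2 and 3). Section 3 is written for all $m$, because nothing in it depends on $m$.

## 2. Embedding a differential field into functions of one variable

For $V$ connected open, $\mathcal O(V)$ and $\mathrm{Mer}(V)$ are the holomorphic and meromorphic functions on $V$. For $m=0$, $\mathbb C^0$ is a point and $\mathcal O=\mathrm{Mer}=\mathbb C$. The analytic part of the argument is the following statement.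

**Theorem B (analytic embedding, in the style of Seidenberg).** Let $V\subseteq\mathbb C^m$ be nonempty, connected and open. Let $R\subseteq\mathcal O(V)$ be a countable $\mathbb Q$-subalgebra closed under $\partial_1,\dots,\partial_m$, let $F=\mathrm{Frac}(R)\subseteq\mathrm{Mer}(V)$, and let $L\supseteq F$ be a finitely generated $\Delta$-field extension. Then there are a nonempty connected open $W\subseteq V$ and a $\Delta$-embedding $L\to\mathrm{Mer}(W)$ extending the restriction $F\to\mathrm{Mer}(W)$. Given finitely many elements of $L$, $W$ can be chosen so that their images are holomorphic on $W$.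

In this section we prove it for $m=0$ and $m=1$, with three preparations that hold for all $m$.

**Holomorphic images.** The last sentence follows from the rest: shrink $W$ to a ball that avoids the finitely many pole sets, which are closed and nowhere dense.

**One generator is enough.** Suppose the theorem holds in dimension $m$ whenever $L=F\langle y\rangle$. Let $L=F\langle y_1,\dots,y_r\rangle$; if $r=0$, take $W=V$. Otherwise embed $F\langle y_1\rangle$ into $\mathrm{Mer}(W_1)$ with the image $u_1$ of $y_1$ holomorphic on $W_1$. The ring $R_1=R\{u_1\}\subseteq\mathcal O(W_1)$ is a countable $\mathbb Q$-algebra closed under the $\partial_i$, and $\mathrm{Frac}(R_1)$ is the image of $F\langle y_1\rangle$. Now $L$ is generated over $F\langle y_1\rangle\cong\mathrm{Frac}(R_1)$ by the $r-1$ elements $y_2,\dots,y_r$, and we repeat.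

**The case $m=0$.** Here $F$ is a countable subfield of $\mathbb C$ and $L/F$ is a finitely generated field extension. Send a transcendence basis of $L/F$ to complex numbers algebraically independent over $F$; they exist because $\mathbb C$ has infinite transcendence degree over the countable field $F$. Then extend to $L$, which is algebraic over the subfield already embedded, since $\mathbb C$ is algebraically closed.

**Lemma 1 (generic Taylor coefficients).** Let $m\ge1$ and let $V,R,F$ be as in Theorem B. There is $\tau\in\mathcal O(V)$ with $P(\tau)\ne0$ for every nonzero $P\in F\{Y\}$.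

*Proof.* The zero set of each nonzero $h\in R$ is closed and nowhere dense in $V$, and $R$ is countable. By Baire there is $z_0\in V$ with $h(z_0)\ne0$ for all nonzero $h\in R$. Let $C_0$ be the countable field generated by all $h(z_0)$, $h\in R$. Choose $c_\alpha\in\mathbb C$ ($\alpha\in\mathbb N^m$) algebraically independent over $C_0$ with $|c_\alpha|\le1$; the bound is reached by dividing by positive integers. Put $\tau=\sum_\alpha c_\alpha(z-z_0)^\alpha/\alpha!$, an entire function with $\partial^\alpha\tau(z_0)=c_\alpha$. If $0\ne P\in R\{Y\}$, then $P(\tau)(z_0)$ is obtained by evaluating the coefficients of $P$ at $z_0$ and putting $c_\alpha$ for $\delta^\alpha Y$. This is the value at $(c_\alpha)$ of a polynomial over $C_0$ which is nonzero, since nonzero coefficients stay nonzero at $z_0$. So $P(\tau)(z_0)\ne0$. For $P\in F\{Y\}$, clear denominators. $\square$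

Hence if $y$ is differentially transcendental over $F$, then $y\mapsto\tau$ defines a $\Delta$-embedding $F\langle y\rangle\to\mathrm{Mer}(V)$ over $F$, and Theorem B holds for $L=F\langle y\rangle$ with $W=V$. Only the differentially algebraic case remains.

**Proof of Theorem B for $m=1$, with $L=F\langle y\rangle$ and $y$ differentially algebraic.**

**Step 1: an equation solved for its highest derivative.** Choose a nonzero $P\in F\{Y\}$ with $P(y)=0$, of minimal order $n$ and, given this, of minimal total degree. Then $P\notin F$. Multiplying by an element of $R$ we may take $P\in R\{Y\}$. Put $S=\partial P/\partial Y^{(n)}$. It is nonzero because the characteristic is $0$ and $Y^{(n)}$ occurs in $P$. It has order at most $n$ and smaller total degree, so $S(y)\ne0$ by minimality. Differentiating $P(y)=0$ gives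
$$S(y)\,y^{(n+1)}+Q(y,y',\dots,y^{(n)})=0,\qquad Q\in R[X_0,\dots,X_n]. \tag{2}$$
With $a=(y,y',\dots,y^{(n)})$, the field $F(a)$ is closed under the derivation, so $L=F(a)$ is a finitely generated *field* extension of $F$.

**Step 2: initial values.** The solution must satisfy every relation that $y$ satisfies, and no other. We arrange this first at one point. By Baire choose $c\in V$ with $h(c)\ne0$ for all nonzero $h\in R$. Evaluation at $c$ extends to a field embedding $\rho:F\to\mathbb C$ with countable image. By the case $m=0$ there is a field embedding $\varphi:L\to\mathbb C$ extending $\rho$. Put $b=\varphi(a)$.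

**Step 3: solving.** Write $S(z,X)$, $Q(z,X)$ to show the dependence of the coefficients on $z$. Since $S(c,b)=\varphi(S(a))\ne0$, the initial value problem
$$u_j'=u_{j+1}\ (j<n),\qquad u_n'=-\frac{Q(z,u)}{S(z,u)},\qquad u(c)=b \tag{3}$$
has a holomorphic solution $u=(u_0,\dots,u_n)$ on a disc $W\ni c$. We shrink $W$ so that $S(z,u(z))\ne0$ on $W$.

**Step 4: $a\mapsto u$ is an embedding.** Let $B=F[X_0,\dots,X_n][1/S]$, with the derivation $D_*$ that extends the derivation of $F$ and has $D_*X_j=X_{j+1}$ for $j<n$ and $D_*X_n=-Q/S$. Let $ev_a:B\to L$ and $ev_u:B\to\mathrm{Mer}(W)$ be the $F$-algebra homomorphisms with $X\mapsto a$ and $X\mapsto u$. By (2) and (3), $ev_a(D_*f)=(ev_af)'$ and $ev_u(D_*f)=(ev_uf)'$, since both sides satisfy the same product rule and agree on $F$ and on the $X_j$. By the choice of $c$, every $ev_u(f)$ is holomorphic at $c$, and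
$$ev_u(f)(c)=\varphi(ev_a(f)) ,\tag{4}$$
because both sides are homomorphisms $B\to\mathbb C$ agreeing on $F$ and on $X$. If $ev_a(f)=0$, then $ev_a(D_*^if)=0$ for all $i$, so by (4) all derivatives of $ev_u(f)$ vanish at $c$, and $ev_u(f)=0$ by its Taylor series and the connectedness of $W$. If $ev_a(f)\ne0$, then $\varphi(ev_a(f))\ne0$, so $ev_u(f)\ne0$ by (4). Hence $ev_a(f)\mapsto ev_u(f)$ is a well-defined injection of $ev_a(B)$ into $\mathrm{Mer}(W)$ over $F$ that commutes with the derivations. It extends to $\mathrm{Frac}(ev_a(B))=F(a)=L$. $\blacksquare$

**Example.** Let $F=\mathbb Q(z)$ and $L=F(y)$ with $y$ transcendental and $y'=y$. Then $P=Y'-Y$, $n=1$, $S=1$, and (2) reads $y''=y'$. The point $c$ must be a transcendental number, because $R=\mathbb Q[z]$. The map $\varphi$ sends $y$ and $y'$ to one number $b_0$, transcendental over $\mathbb Q(c)$, and $u_0=b_0e^{z-c}$. Had we taken initial values $(b_0,b_1)$ with $b_0\ne b_1$, we would have solved $y''=y'$ but not $y'=y$. This is why the initial values come from an embedding of $L$.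

## 3. From local solutions to the quotient field

Now $m\ge1$ is arbitrary, and $\mathfrak m$ and $k$ are as in Section 1. We describe $\mathfrak m$ by open sets. Put
$$\mathcal U=\{G\subseteq\mathbb C^m\text{ open}:\ e_G\notin\mathfrak m\}.$$
Since $e_G(1-e_G)=0\in\mathfrak m$, we have $e_G\equiv1$ mod $\mathfrak m$ for $G\in\mathcal U$.

* (i) If $G\subseteq G'$ is dense in $G'$, then $e_G=e_{G'}$, because the closures are equal.
* (ii) $e_Ge_{G'}=e_{G\cap G'}$: both sides are $1$ on $G\cap G'$, and both are $0$ on $\mathrm{ext}\,G$ and on $\mathrm{ext}\,G'$. As $\mathfrak m$ is prime, $G\cap G'\in\mathcal U$ iff $G,G'\in\mathcal U$. In particular $\mathcal U$ is closed under finite intersections and open supersets.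
* (iii) $\emptyset\notin\mathcal U$, as $e_\emptyset=0$. If $G\cap G'=\emptyset$ and $G\cup G'$ is dense, then $e_G+e_{G'}=1$ and $e_Ge_{G'}=0$, so exactly one of $G,G'$ is in $\mathcal U$.

We say that $g\in\mathcal K$ *vanishes on* an open set $O$ if $e_Og=0$. If $g$ is represented by a holomorphic function on a dense open $U$, this means that the function is $0$ on a dense open subset of $O$, equivalently on $U\cap O$.

**Lemma 2.** Let $g\in\mathcal K$. (a) $\bar g=0$ iff $g$ vanishes on some $G\in\mathcal U$. (b) $\bar g\ne0$ iff there is $G\in\mathcal U$ such that $g$ vanishes on no nonempty open subset of $G$.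

*Proof.* Take $Z,N,g^*$ as in (1). By (iii) exactly one of $Z,N$ is in $\mathcal U$. If $Z\in\mathcal U$, then $\bar g=\overline{e_Zg}=0$. If $N\in\mathcal U$, then $\bar g\,\overline{g^*}=\overline{e_N}=1$, so $\bar g\ne0$. Therefore $\bar g=0$ gives $Z\in\mathcal U$, and $g$ vanishes on $Z$; and $\bar g\ne0$ gives $N\in\mathcal U$, and $g$ vanishes on no nonempty open subset of $N$, by the identity theorem. These are the "only if" parts. Conversely, if $e_Gg=0$ with $G\in\mathcal U$, then $\bar g=\overline{e_Gg}=0$. If $G$ is as in (b) and $Z$ were in $\mathcal U$, then $G\cap Z\in\mathcal U$ would be nonempty and $g$ would vanish on it, a contradiction. So $N\in\mathcal U$ and $\bar g\ne0$. $\square$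

For $c\in\mathcal K^n$ holomorphic on a dense open $U$ and a quantifier-free formula $\theta(x)$, let $G_\theta(c)$ be the union of those components $U_i$ of $U$ with $\mathrm{Mer}(U_i)\models\theta(c|_{U_i})$.

**Lemma 3.** $k\models\theta(\bar c)$ iff $G_\theta(c)\in\mathcal U$.

*Proof.* If $\theta$ is $P(x)=0$, with $P$ a differential polynomial over $\mathbb Z$, then $G_\theta(c)$ and its complement in $U$ are the sets $Z$ and $N$ for $g=P(c)$, and the proof of Lemma 2 shows $\bar g=0$ iff $Z\in\mathcal U$. Further $G_{\theta\wedge\theta'}=G_\theta\cap G_{\theta'}$ and $G_{\neg\theta}=U\setminus G_\theta$, so the general case follows from (ii) and (iii) by induction on $\theta$. $\square$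

**Proposition 1.** Let $m\ge1$ and suppose Theorem B holds in dimension $m$. Then $k$ is existentially closed, hence $k\models m$-$\mathsf{DCF}_0$.

*Proof.* Let $M\supseteq k$ be a $\Delta$-field, $\psi(x,y)$ quantifier-free, $c\in\mathcal K^n$, and $M\models\exists y\,\psi(\bar c,y)$.

**Step 1: move solvability from $k$ to the components.** The extension $M$ tells us nothing directly about functions on a component, so we express solvability without quantifiers. Let $\theta(x)$ be quantifier-free and equivalent to $\exists y\,\psi(x,y)$ modulo $m$-$\mathsf{DCF}_0$. Embed $M$ in $M^*\models m$-$\mathsf{DCF}_0$. Then $M^*\models\exists y\,\psi(\bar c,y)$, so $M^*\models\theta(\bar c)$, and $k\models\theta(\bar c)$ because $\theta$ is quantifier-free. Let $c$ be holomorphic on the dense open set $U$. By Lemma 3, $G:=G_\theta(c)\in\mathcal U$.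

**Step 2: solve on small sets everywhere in $G$.** Let $U_i\subseteq G$ be a component of $U$ and $V\subseteq U_i$ nonempty, connected and open. As $\mathrm{Mer}(U_i)$ embeds in $\mathrm{Mer}(V)$ by restriction, $\mathrm{Mer}(V)\models\theta(c|_V)$. Embed $\mathrm{Mer}(V)$ in a model of $m$-$\mathsf{DCF}_0$; there $\theta(c|_V)$ holds, so the model contains a tuple $y$ with $\psi(c|_V,y)$. Let $R\subseteq\mathcal O(V)$ be the $\mathbb Q$-algebra generated by all derivatives of the components of $c|_V$; it is countable and closed under the $\partial_i$. Put $F=\mathrm{Frac}(R)$ and $L=F\langle y\rangle$. Theorem B gives a nonempty connected open $W\subseteq V$ and an embedding $L\to\mathrm{Mer}(W)$ over $F$ that sends $y$ to a tuple $y_W$ holomorphic on $W$. So $\mathrm{Mer}(W)\models\psi(c|_W,y_W)$.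

**Step 3: glue.** Sets $W$ as in Step 2 occur inside every nonempty open subset of $G$. By Zorn choose a maximal family $\mathcal W$ of pairwise disjoint such $W\subseteq G$. Then $U'=\bigcup\mathcal W$ is dense in $G$, for otherwise one more $W$ would fit. Define $y$ as $y_W$ on each $W\in\mathcal W$ and as $0$ on $U\cap\mathrm{ext}\,G$. This is holomorphic on $U''=U'\cup(U\cap\mathrm{ext}\,G)\subseteq U$, which is open, and dense because $G\cup\mathrm{ext}\,G$ is dense. Each $W\in\mathcal W$ is connected, and it is open and closed in $U''$, so it is a component of $U''$. Hence, computed with $U''$, $G_\psi(c,y)\supseteq U'$. By (i) $U'\in\mathcal U$, so $G_\psi(c,y)\in\mathcal U$ by (ii), and Lemma 3 gives $k\models\psi(\bar c,\bar y)$. $\blacksquare$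

With Section 2, this proves Theorem A for $m=1$. In general, everything except Theorem B is in place. What changes in its proof when $m\ge2$?

## 4. Characteristic hyperplanes and overdetermined systems

The first thing to try is to copy Section 2. Let $\Delta'=\{\delta_1,\dots,\delta_{m-1}\}$. A hyperplane $z_m=c$ replaces the point $c$. A $\Delta'$-embedding of $L$ into the functions of $z'=(z_1,\dots,z_{m-1})$, given by induction on $m$, replaces $\varphi:L\to\mathbb C$. Then we solve an equation in the direction $z_m$. Two things go wrong, and a third needs care. In the examples $m=2$ and $F=\mathbb Q(z_1,z_2)$.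

**Example 1 (induction does not apply).** Let $L=F(p_i,q_j: i\ge0,j\ge1)$ with all $p_i,q_j$ algebraically independent. Write $y=p_0=q_0$ and set $\delta_1p_i=p_{i+1}$, $\delta_2q_j=q_{j+1}$ for $i,j\ge0$, and $\delta_1q_j=q_{j-1}$, $\delta_2p_i=p_{i-1}$ for $i,j\ge1$. The derivations commute: for $i\ge1$ both $\delta_1\delta_2p_i$ and $\delta_2\delta_1p_i$ are $p_i$, similarly for $q_j$, and both composites send $y$ to $y$. So $L=F\langle y\rangle$ with $\delta_1\delta_2y=y$. Each field $K_N=F(p_i\ (i\ge0),q_1,\dots,q_N)$ is closed under $\delta_1$ and is not $L$, and every finite subset of $L$ lies in some $K_N$. So $L$ is not finitely generated as a $\delta_1$-field, and the induction hypothesis says nothing about it. By symmetry, exchanging the variables does not help.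

**Example 2 (no convergent solution).** Let $L=F(p_0,p_1,\dots)$ with $p_i$ algebraically independent, $y=p_0$, $\delta_1p_i=p_{i+1}$, $\delta_2p_i=p_{i+2}$; these commute, and $\delta_2y=\delta_1^2y$. Now $L=F\langle y\rangle_{\delta_1}$ is finitely generated as a $\delta_1$-field. Restrict to $z_2=c$ with $c$ transcendental, so that $F$ becomes $F'=\mathbb Q(c,z_1)$. Every function $b(z_1)$ that is differentially transcendental over $F'$ gives a $\delta_1$-embedding of $L$ with $y\mapsto b$. One of them is $b=\tau+1/(1-z_1)$, with $\tau$ from Lemma 1 in dimension $1$ for $R=\mathbb Q[c,z_1]$; it is differentially transcendental since $1/(1-z_1)\in F'$. A holomorphic $u$ near $(p,c)$, $p\ne1$, with $\partial_2u=\partial_1^2u$ and $u(\cdot,c)=b$ would satisfy $\partial_2^nu(p,c)=b^{(2n)}(p)$. But $|\tau^{(2n)}(p)|\le e^{|p-z_0|}$, so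
$$|b^{(2n)}(p)|\ \ge\ \frac{(2n)!}{|1-p|^{2n+1}}-e^{|p-z_0|},$$
and $\sum_n b^{(2n)}(p)(z_2-c)^n/n!$ has radius of convergence $0$. There is no solution near any such point.

**Example 3 (more relations than equations).** Let $L=F(y)$ with $y$ transcendental and $\delta_1y=\delta_2y=y$. If we solve $\partial_2u=u$ from data $u(\cdot,c)=b$, we get $u=b(z_1)e^{z_2-c}$, and $\partial_1u=u$ holds iff $b'=b$. So the data must satisfy the relations of $L$ that involve $\delta_1$ only. If they do, then $g=\partial_1u-u$ satisfies $\partial_2g=g$ and vanishes at $z_2=c$, so $g=0$: the relation spreads from the hyperplane by itself.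

Examples 1 and 2 have one cure. Suppose $y$ satisfies an equation $P(y)=0$ of order $n$, and put
$$\sigma(\xi)=\sum_{|\alpha|=n}\frac{\partial P}{\partial(\delta^\alpha Y)}(y)\,\xi^\alpha .$$
In Example 1, $P=\delta_1\delta_2Y-Y$ and $\sigma=\xi_1\xi_2$; in Example 2, $P=\delta_2Y-\delta_1^2Y$ and $\sigma=-\xi_1^2$. The hyperplane $z_2=c$ has conormal vector $v=(0,1)$, and $\sigma(v)=0$ in both cases: it is characteristic. So we use hyperplanes $\sum v_iz_i=\mathrm{const}$ with $\sigma(v)\ne0$. In Example 1 take $v=(1,1)$, $w_1=z_1$, $w_2=z_1+z_2$. Then $\delta_1=\delta_1'+\delta_2'$, $\delta_2=\delta_2'$, and the equation becomes $\delta_2'^2y=y-\delta_1'\delta_2'y$. So $L=F\langle y,\delta_2'y\rangle_{\delta_1'}$ is finitely generated over $\delta'_1$, and the equation is in the form to which the Cauchy–Kovalevskaya theorem applies. As for Example 3, we never list the further relations: the induction hypothesis puts them into the data, and a Taylor expansion in $z_m$, as in Step 4 of Section 2, spreads them.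

## 5. Proof of Theorem B for $m\ge2$

We use the Cauchy–Kovalevskaya theorem for first-order quasilinear holomorphic systems (e.g. Folland, *Introduction to PDE*, Ch. 1). Let $b$ be holomorphic near $z_0'\in\mathbb C^{m-1}$, and let the $G_l$ be holomorphic near $(z_0',c,b(z_0'),(\partial_jb(z_0'))_{j<m})$ and affine in the last group of variables. Then $\partial_mu_l=G_l(z,u,(\partial_ju)_{j<m})$, $u(z',c)=b(z')$, has a holomorphic solution near $(z_0',c)$.

Let $m\ge2$ and assume Theorem B in dimension $m-1$; dimension $1$ was done in Section 2. By Section 2 we may assume $L=F\langle y\rangle$ with $y$ differentially algebraic over $F$.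

**Step 1: a noncharacteristic direction.** We change coordinates so that the last direction is transversal to the characteristics of one equation for $y$. Choose a nonzero $P\in F\{Y\}$ with $P(y)=0$, of minimal order $n$ and, given this, of minimal total degree. Then $P\notin F$, and after clearing denominators $P\in R\{Y\}$. Some $\delta^\alpha Y$ with $|\alpha|=n$ occurs in $P$. For it, $\partial P/\partial(\delta^\alpha Y)$ is nonzero (characteristic $0$), of order at most $n$ and of smaller total degree, so it does not vanish at $y$ by minimality. Hence $\sigma\in L[\xi_1,\dots,\xi_m]$, defined as above, is a nonzero polynomial. As $L$ has characteristic $0$, the nonzero polynomial $\xi_1\sigma$ does not vanish on all of $\mathbb Z^m$, so there is $0\ne v\in\mathbb Z^m$ with $\sigma(v)\ne0$.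

Choose $(c_{ij})\in GL_m(\mathbb Q)$ with last column $v$. On functions use the coordinates $w_j=\sum_ic_{ij}z_i$, so $\partial_{z_i}=\sum_jc_{ij}\partial_{w_j}$; on $L$ define $\delta_j'$ by $\delta_i=\sum_jc_{ij}\delta_j'$. The $\delta'_j$ are rational combinations of the $\delta_i$, so they commute, $R$ is closed under them, and an embedding that respects the new derivations respects the old ones. Expanding $\prod_i(\sum_jc_{ij}\delta_j')^{\alpha_i}$ gives
$$\delta^\alpha=v^\alpha\,\delta_m'^{\,|\alpha|}+(\text{a rational combination of the other }\delta'^\beta,\ |\beta|=|\alpha|).$$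
So $P$, written in the $\delta'^\beta Y$, still has order $n$ and coefficients in $R$, and by the chain rule the value of $\partial P/\partial(\delta_m'^{\,n}Y)$ at $y$ is $\sum_{|\alpha|=n}\frac{\partial P}{\partial(\delta^\alpha Y)}(y)\,v^\alpha=\sigma(v)\ne0$. Rename $w,\delta'$ as $z,\delta$. With $S=\partial P/\partial(\delta_m^nY)$ we now have $S(y)\ne0$.

**Step 2: a first-order system that is solved for $\delta_m$.** Applying $\delta_m$ to $P(y)=0$ gives
$$S(y)\,\delta_m^{n+1}y+Q=0, \tag{5}$$
where
$$Q=P^{\delta_m}(y)+\sum_{|\beta|\le n,\ \beta\ne ne_m}\frac{\partial P}{\partial(\delta^\beta Y)}(y)\,\delta^{\beta+e_m}y,$$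
and $P^{\delta_m}$ is $P$ with $\delta_m$ applied to its coefficients. So $Q$ is a polynomial over $R$ in the $\delta^\gamma y$ with $|\gamma|\le n+1$, $\gamma_m\le n$, and it is affine in those with $|\gamma|=n+1$. Let $a=(a_\beta)_{|\beta|\le n}$ with $a_\beta=\delta^\beta y$, and let $X=(X_\beta)_{|\beta|\le n}$ be variables. View $S$ as an element of $R[X]$. Consider $\delta_ma_\beta$.

* If $|\beta|<n$, then $\delta_ma_\beta=a_{\beta+e_m}$ is a component of $a$.
* If $|\beta|=n$ and $\beta_j>0$ for some $j<m$, then $\delta_ma_\beta=\delta_j\,a_{\beta-e_j+e_m}$ is $\delta_j$ of a component of $a$. Fix one such $j$ for each such $\beta$.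
* If $\beta=ne_m$, then $\delta_ma_\beta=\delta_m^{n+1}y=-Q/S(a)$ by (5). Each $\delta^\gamma y$ in $Q$ with $|\gamma|\le n$ is a component of $a$. Each one with $|\gamma|=n+1$ has $\gamma_m\le n$, so $\gamma_j>0$ for some $j<m$, and it is $\delta_ja_{\gamma-e_j}$.

In all cases
$$\delta_ma_\beta=G_\beta\big(a,(\delta_ja)_{j<m}\big),\qquad G_\beta=\frac{N_\beta}{S^{\epsilon}},\ \epsilon\in\{0,1\},\qquad S(a)\ne0, \tag{6}$$
with $N_\beta\in R[X,(X_j)_{j<m}]$ affine in the variables $X_j$, where $X_j$ is a tuple of variables that stands for $\delta_ja$. For $\gamma\in\mathbb N^{m-1}$ we get $\delta_m\delta'^\gamma a_\beta=\delta'^\gamma G_\beta(a,(\delta_ja)_{j<m})$, where now $\delta'^\gamma=\delta_1^{\gamma_1}\cdots\delta_{m-1}^{\gamma_{m-1}}$. So $F\langle a\rangle_{\Delta'}$ is closed under $\delta_m$. It contains $y$, hence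
$$L=F\langle a\rangle_{\Delta'}$$
is a finitely generated $\Delta'$-field extension of $F$. This is what failed in Example 1.

**Step 3: initial data on a hyperplane.** We need a hyperplane to which $F$ restricts faithfully, and data there that satisfy exactly the $\Delta'$-relations of $a$. Shrink $V$ to $V'\times D$ with $V'\subseteq\mathbb C^{m-1}$ a polydisc and $D$ a disc; by the identity theorem $R$ still embeds in $\mathcal O(V'\times D)$. For $0\ne f\in R$ the set $\{c\in D:f(\cdot,c)\equiv0\}$ is countable: an uncountable subset of $D$ has an accumulation point in $D$, so each $f(z',\cdot)$ would vanish on $D$, and $f=0$. As $R$ is countable, there is $c\in D$ with $f(\cdot,c)\not\equiv0$ for all $0\ne f\in R$. Then $\rho(f)=f(\cdot,c)$ is an injective homomorphism $R\to\mathcal O(V')$ commuting with $\Delta'$, and it extends to a $\Delta'$-isomorphism $\rho:F\to F'=\mathrm{Frac}(\rho(R))\subseteq\mathrm{Mer}(V')$. The ring $\rho(R)$ is a countable $\mathbb Q$-algebra closed under $\Delta'$, and via $\rho$ the field $L$ is a finitely generated $\Delta'$-extension of $F'$. By the induction hypothesis there are a nonempty connected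 open $W'\subseteq V'$ and a $\Delta'$-embedding
$$\varphi:L\to\mathrm{Mer}(W'),\qquad \varphi|_F=\rho\ (\text{restricted to }W'),\qquad b:=\varphi(a)\ \text{holomorphic on }W'.$$

**Step 4: solving the Cauchy problem.** Let $S^\rho$ be $S$ with $\rho$ applied to its coefficients. Then $S^\rho(b)=\varphi(S(a))\ne0$, so there is $z_0'\in W'$ with $S^\rho(b)(z_0')\ne0$. Hence the right sides of
$$\partial_mu_\beta=G_\beta\big(z,u,(\partial_ju)_{j<m}\big),\qquad u(z',c)=b(z') \tag{7}$$
are holomorphic near $(z_0',c,b(z_0'),(\partial_jb(z_0'))_{j<m})$ and affine in the derivatives. By Cauchy–Kovalevskaya there is a holomorphic solution $u$ on a polydisc $W=W_1'\times D_1\ni(z_0',c)$ with $W_1'\subseteq W'$ and $D_1\subseteq D$. After shrinking, $S(u)$ (the function $z\mapsto S(z,u(z))$) is nowhere zero on $W$.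

**Step 5: two evaluations of one ring.** To compare $a$ and $u$ we let both be specializations of the same differential ring. Let $B=F\{X\}_{\Delta'}[1/S]$. As an $F$-algebra, $F\{X\}_{\Delta'}$ is the polynomial ring in the $\delta'^\gamma X_\beta$, so there is a unique derivation $D_*:B\to B$ with
$$D_*|_F=\delta_m,\qquad D_*(\delta'^\gamma X_\beta)=\delta'^\gamma\big(G_\beta(X,(\delta_jX)_{j<m})\big).$$
Let $ev_a:B\to L$ and $ev_u:B\to\mathrm{Mer}(W)$ be the $\Delta'$-homomorphisms over $F$ with $X\mapsto a$ and $X\mapsto u$; they exist since $S(a)\ne0$ and $S(u)\neq0$. Then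
$$ev_a\circ D_*=\delta_m\circ ev_a,\qquad ev_u\circ D_*=\partial_m\circ ev_u. \tag{8}$$
In each identity both sides are derivations along the evaluation map, so it is enough to compare them on $F$, where they agree, and on $\delta'^\gamma X_\beta$. There $ev_a(D_*\delta'^\gamma X_\beta)=\delta'^\gamma G_\beta(a,(\delta_ja)_{j<m})=\delta'^\gamma\delta_ma_\beta=\delta_m\delta'^\gamma a_\beta$ by (6) and commutativity; the same computation with (7) works for $u$.

Next we restrict to the hyperplane. Let $M_c=\{g/h:\ g,h\in\mathcal O(W),\ h(\cdot,c)\not\equiv0\}$. It is a ring because $W_1'$ is connected, and by the quotient rule it is closed under all $\partial_i$. Restriction to $z_m=c$ is a well-defined homomorphism $\mathrm{res}_c:M_c\to\mathrm{Mer}(W_1')$ that commutes with $\Delta'$. We have $ev_u(B)\subseteq M_c$: the derivatives of $u$ are holomorphic on $W$, $S(u)$ is nowhere zero, and a denominator $0\ne f\in R$ of an element of $F$ has $f(\cdot,c)\not\equiv0$ on $V'$, hence on $W_1'$. Moreover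
$$\mathrm{res}_c\circ ev_u=(\varphi\circ ev_a)|_{W_1'}, \tag{9}$$
because both are $\Delta'$-homomorphisms $B\to\mathrm{Mer}(W_1')$ that agree on $F$ (both are $\rho$) and on $X$ (both give $b$).

**Step 6: the evaluations have the same kernel.** This gives the embedding.

*If $ev_a(f)=0$, then $ev_u(f)=0$.* By (8), $ev_a(D_*^if)=\delta_m^i(0)=0$ for all $i\ge0$. By (8) and (9), $\mathrm{res}_c(\partial_m^i\,ev_u(f))=\mathrm{res}_c(ev_u(D_*^if))=0$ for all $i$. Write $ev_u(f)=g/h$ with $h(\cdot,c)\not\equiv0$, and take a point $(z',c)\in W$ with $h(z',c)\ne0$. Near it $ev_u(f)$ is holomorphic, and all its $\partial_m$-derivatives vanish along $z_m=c$. So its power series in $z_m-c$ is zero there, and $ev_u(f)=0$ on the connected set $W$.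

*If $ev_a(f)\ne0$, then $ev_u(f)\ne0$.* Here $\varphi(ev_a(f))\ne0$ on the connected set $W'$, hence on $W_1'$, and (9) gives $ev_u(f)\ne0$.

So $ev_a(f)\mapsto ev_u(f)$ is a well-defined injection $ev_a(B)\to\mathrm{Mer}(W)$ over $F$. It commutes with $\Delta'$ because the evaluations do, and with $\delta_m$ by (8). It extends to $\mathrm{Frac}(ev_a(B))=F\langle a\rangle_{\Delta'}=L$. $\blacksquare$

## 6. Theorem A for all $m$, and the sharpness of Theorem B

**Proof of Theorem A.** Theorem B now holds in every dimension $m\ge1$, so Proposition 1 gives $k\models m$-$\mathsf{DCF}_0$ for every maximal $\mathfrak m$, and $\mathrm{Th}(k)=m$-$\mathsf{DCF}_0$ by completeness. $\blacksquare$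

So for every $m\ge1$, in particular for every $m\ge2$, the Cohen generic theory of the sheaf of meromorphic functions on $\mathbb C^m$ is $m$-$\mathsf{DCF}_0$.

**Sharpness.** In Theorem B, finite generation of $L$ cannot be weakened to countable generation, for any $m\ge1$. Let $R=\mathbb Q(i)[z_1,\dots,z_m]$, enumerate $\mathbb Q(i)=\{q_1,q_2,\dots\}$, and let $L=F(\ell_1,\ell_2,\dots)$ with the $\ell_n$ algebraically independent, $\delta_1\ell_n=1/(z_1-q_n)$, and $\delta_j\ell_n=0$ for $j\ge2$. The derivations commute, since $\delta_j(1/(z_1-q_n))=0=\delta_1(0)$ for $j\ge2$. Suppose $L$ embeds in $\mathrm{Mer}(W)$ over $F$. As $\mathbb Q(i)$ is dense in $\mathbb C$, $W$ contains a point $p$ with first coordinate some $q_n$. On a polydisc around $p$ write the image of $\ell_n$ as $g/h$ with $g,h$ holomorphic and $h\not\equiv0$. Fix the coordinates $z_2,\dots,z_m$ near those of $p$ such that $h$ is not identically zero on the resulting line parallel to the $z_1$-axis. On this line $g/h$ is a meromorphic function of $z_1$ near $q_n$ with derivative $1/(z_1-q_n)$. The derivative of a meromorphic function has residue $0$, but here the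 residue is $1$, a contradiction.

## 7. Saturation of $k$ and the isomorphism of all quotients

**Theorem C (in ZFC).** For every $\mathfrak m$, $k$ is a *saturated* model of $m$-$\mathsf{DCF}_0$ of cardinality $2^{\aleph_0}$. Hence $\mathcal K/\mathfrak m\cong\mathcal K/\mathfrak m'$ as differential fields for all maximal ideals $\mathfrak m,\mathfrak m'$.

Recall that $k$ is saturated if every complete $1$-type over every $A\subseteq k$ with $|A|<|k|$ is realized in $k$, and that saturated models of the same complete theory and the same cardinality are isomorphic. So the second sentence follows from the first.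

**Cardinality.** There are $2^{\aleph_0}$ open subsets of $\mathbb C^m$ and at most $2^{\aleph_0}$ continuous functions on each, so $|k|\le2^{\aleph_0}$. The constants embed $\mathbb C$ in $k$. So $|k|=\kappa:=2^{\aleph_0}$.

If $A$ is countable, a diagonal argument suggests itself: list the conditions in the type as $\chi_1,\chi_2,\dots$, choose $e_n\in k$ satisfying $\chi_1,\dots,\chi_n$, and glue lifts of the $e_n$ along a decreasing sequence in $\mathcal U$. This works, and the proof of Lemma 6 contains it. But if $\aleph_1\le|A|<2^{\aleph_0}$, the list is uncountable and a sequence indexed by $n$ cannot meet all conditions. The way around this is to note that the type is controlled by a countable $A_0\subseteq A$, to realize the part over $A_0$ by $2^{\aleph_0}$ elements that are independent of each other, and to show that fewer than $2^{\aleph_0}$ parameters cannot spoil all of them.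

### 7.1. A decreasing sequence in $\mathcal U$ that shrinks to nothing

**Lemma 4.** There is a decreasing sequence $H_1\supseteq H_2\supseteq\cdots$ in $\mathcal U$ such that $\bigcap_n\overline{H_n}$ has empty interior.

*Proof.* For each $n\ge1$ let $\{B_{n,i}\}_{i\ge1}$ be a maximal family of disjoint open balls of radius $<1/n$. It is countable, its union is dense, and hence it is infinite, because a finite union of balls is bounded.

Suppose that for some $n$ no $B_{n,i}$ is in $\mathcal U$. Put $H_j=\bigcup_{i\ge j}B_{n,i}$. Since $B_{n,1},\dots,B_{n,j-1},H_j$ are disjoint with dense union, $e_{H_j}+\sum_{i<j}e_{B_{n,i}}=1$, and all $e_{B_{n,i}}\in\mathfrak m$, so $H_j\in\mathcal U$. A nonempty open set inside $\bigcap_j\overline{H_j}$ would meet some $B_{n,l}$; but $B_{n,l}$ is open and disjoint from $H_{l+1}$, so it is disjoint from $\overline{H_{l+1}}$, a contradiction.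

Otherwise choose $B_{n,i_n}\in\mathcal U$ for every $n$ and put $H_n=\bigcap_{l\le n}B_{l,i_l}\in\mathcal U$. The diameters of $\overline{H_n}$ tend to $0$, so $\bigcap_n\overline{H_n}$ has at most one point. $\square$

### 7.2. Reduction to a countable field

Let $A\subseteq k$ with $|A|<\kappa$, and let $p$ be a complete $1$-type over $A$, realized by $b$ in some $k^*\succ k$.

**Step 1: make $A$ an algebraically closed $\Delta$-field.** The field $k$ is algebraically closed. Indeed, derivations extend uniquely to the algebraic closure of $k$ and still commute there, since a commutator of two of them is a derivation that vanishes on $k$, hence on every algebraic extension. So the algebraic closure is a $\Delta$-field extension of $k$, and $k$ is existentially closed. Replace $A$ by the algebraic closure in $k$ of the $\Delta$-field it generates, and $p$ by the type of $b$ over it. The new $A$ is an algebraically closed $\Delta$-subfield of $k$, of cardinality at most $\max(|A|,\aleph_0)<\kappa$ in terms of the old one.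

For $e$ in $k$ or $k^*$ let $I_A(e)=\{Q\in A\{Y\}:Q(e)=0\}$, a prime differential ideal. By quantifier elimination, $e\in k$ realizes $p$ as soon as $I_A(e)=I:=I_A(b)$. So we look for such an $e$.

**Lemma 5.** Let $K$ be an algebraically closed field and let $B,C$ be $K$-algebras that are domains. Then $B\otimes_KC$ is a domain.

*Proof.* It is nonzero. Let $xx'=0$ with $x=\sum b_i\otimes c_i$, $x'=\sum b_j'\otimes c_j'$, where the $c_i$ are linearly independent over $K$, and so are the $c_j'$. We may replace $B$ by the finitely generated $K$-algebra generated by the $b_i,b_j'$. For each maximal ideal $\mathfrak n$ of $B$ we have $B/\mathfrak n=K$ by the Nullstellensatz, and reducing mod $\mathfrak n$ gives $\big(\sum b_i(\mathfrak n)c_i\big)\big(\sum b_j'(\mathfrak n)c_j'\big)=0$ in the domain $C$. One factor is $0$, so $b_ib_j'\in\mathfrak n$ for all $i,j$. The maximal ideals of a finitely generated domain over $K$ intersect in $0$, so $b_ib_j'=0$ for all $i,j$. Hence all $b_i=0$ or all $b_j'=0$. $\square$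

If $B,C$ are differential algebras over a $\Delta$-field $K$, then $\delta(x\otimes x')=\delta x\otimes x'+x\otimes\delta x'$ is well defined on $B\otimes_KC$ and gives commuting derivations.

**Step 2: a countable $A_0$ determines $I$.** By the Ritt–Raudenbush basis theorem (Kolchin, *Differential Algebra and Algebraic Groups*, Ch. III), $I$ is the radical differential ideal generated by some $f_1,\dots,f_q$. Let $A_0\subseteq A$ be a countable algebraically closed $\Delta$-subfield containing the coefficients of the $f_i$. Put
$$I_0=I\cap A_0\{Y\},\qquad B=A_0\{Y\}/I_0 .$$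
Then $B$ is a domain, and $A\{Y\}/I_0A\{Y\}\cong A\otimes_{A_0}B$ is a domain by Lemma 5. So $I_0A\{Y\}$ is a prime differential ideal that contains the $f_i$ and is contained in $I$. As it is radical, it contains $I$. Hence
$$I=I_0\,A\{Y\}. \tag{10}$$

For $j\ge1$ let $P_j\subseteq A_0\{Y_1,\dots,Y_j\}$ be the kernel of the map onto $B^{\otimes j}$ (tensor products over $A_0$), which sends $Y_l$ to the class of $Y$ in the $l$-th factor. In particular $P_1=I_0$.

**Example.** Let $p$ be the type of a constant that is transcendental over $A$. Then $I$ is generated by $\delta_1Y,\dots,\delta_mY$, and we can take $A_0$ to be the algebraic closure of $\mathbb Q$ in $k$. Here $B=A_0[Y]$ with $\delta_iY=0$, and a solution of exactly the relations in $P_j$ is a $j$-tuple of constants algebraically independent over $A_0$.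

### 7.3. Continuum many independent realizations over $A_0$

Let $2^n$ be the set of binary strings of length $n$, and $2^\omega$ the set of infinite binary sequences; $f\restriction n$ is the initial segment of length $n$.

**Lemma 6.** There are $e_f\in k$ ($f\in2^\omega$) such that for distinct $f_1,\dots,f_j$ and $h\in A_0\{Y_1,\dots,Y_j\}$: $h(e_{f_1},\dots,e_{f_j})=0$ iff $h\in P_j$.

*Proof.* **Step 1: finitely many conditions in $k$.** There are countably many pairs $(j,h)$ with $j\ge1$ and $h\in A_0\{Y_1,\dots,Y_j\}$. Enumerate them as conditions $\chi_1,\chi_2,\dots$, where $(j,h)$ stands for "$h=0$" if $h\in P_j$ and for "$h\ne0$" otherwise. Fix $n\ge1$. By Lemma 5, $B^{\otimes2^n}\otimes_{A_0}k$ is a domain (one factor $B$ for each $s\in2^n$); its fraction field is a $\Delta$-field containing $k$. Let $Y_s$ be the class of $Y$ in the factor of index $s$. For distinct $s_1,\dots,s_j\in2^n$ the map $B^{\otimes j}\to B^{\otimes2^n}\otimes_{A_0}k$ into the factors $s_1,\dots,s_j$ is injective, since we tensor over a field with nonzero algebras. So $h(Y_{s_1},\dots,Y_{s_j})=0$ iff $h\in P_j$. In particular $(Y_s)_{s\in2^n}$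 satisfies $\chi_1,\dots,\chi_n$ at all tuples of distinct indices from $2^n$ of the appropriate length. These are finitely many conditions over $k$, and $k$ is existentially closed, so there are $(e_s)_{s\in2^n}$ in $k$ with the same property.

**Step 2: lift to functions.** Choose lifts $\tilde e_s\in\mathcal K$ of all $e_s$, and lifts in $\mathcal K$ of all elements of $A_0$; an expression $h(\tilde e_{s_1},\dots)$ is computed with the lifted coefficients. By Lemma 2 and (ii) there is $G_n\in\mathcal U$ such that for each of the finitely many instances at level $n$, $h(\tilde e_{s_1},\dots,\tilde e_{s_j})$ vanishes on $G_n$ if $h\in P_j$, and vanishes on no nonempty open subset of $G_n$ if $h\notin P_j$. Both properties pass to open subsets of $G_n$.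

**Step 3: cut $\mathbb C^m$ into shells.** Let $b_0=\mathbb C^m$ and $b_n=G_1\cap\dots\cap G_n\cap H_n$, with $H_n$ from Lemma 4. This is a decreasing sequence in $\mathcal U$. Let $D_n=b_n\setminus\overline{b_{n+1}}$, an open set. If $n<N$, then $b_N\subseteq b_{n+1}$, so $D_n\cap b_N=\emptyset$; in particular the $D_n$ are pairwise disjoint. Their union is dense: suppose a nonempty open $O$ misses all $D_n$. Then $O\cap b_n\subseteq\overline{b_{n+1}}$ for all $n$. Now $b_0$ is dense in $O$, and if $b_n$ is dense in $O$, then $O\subseteq\overline{O\cap b_n}\subseteq\overline{b_{n+1}}$, so $b_{n+1}$ is dense in $O$. Hence $O\subseteq\bigcap_n\overline{b_n}\subseteq\bigcap_n\overline{H_n}$ (over $n\ge1$), against Lemma 4. As $D_n\cap b_N=\emptyset$ for $n<N$, it follows that $\bigcup_{n\ge N}D_n$ is a dense subset of $b_N$.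

**Step 4: glue along each branch.** Define $\tilde e_f\in\mathcal K$ to be $\tilde e_{f\restriction n}$ on $D_n$ for $n\ge1$, and $0$ on $D_0$; let $e_f$ be its image in $k$. Let $f_1,\dots,f_j$ be distinct, and let $\chi_i$ be the condition $(j,h)$. Choose $N\ge\max(i,1)$ such that the $f_l\restriction N$ are distinct. For $n\ge N$ we have $D_n\subseteq b_n\subseteq G_n$, $i\le n$, and distinct indices $f_l\restriction n$. So on $D_n$ the element $h(\tilde e_{f_1},\dots,\tilde e_{f_j})$ is one of the instances of level $n$. If $h\in P_j$, it vanishes on every $D_n$, $n\ge N$, hence on $b_N$. If $h\notin P_j$, it vanishes on no nonempty open subset of any $D_n$, $n\ge N$; since every nonempty open subset of $b_N$ meets one of these $D_n$, it vanishes on no nonempty open subset of $b_N$. As $b_N\in\mathcal U$, Lemma 2 gives the claim. $\square$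

### 7.4. Fewer than $2^{\aleph_0}$ parameters cannot spoil all $e_f$

**Proof of Theorem C.** We show that some $e_f$ has $I_A(e_f)=I$. Suppose none has.

**Step 1: one polynomial that kills infinitely many $e_f$.** By Lemma 6 with $j=1$, all elements of $I_0=P_1$ vanish at $e_f$, so $I\subseteq I_A(e_f)$ by (10). Hence for each $f\in2^\omega$ there is $Q_f\in A\{Y\}\setminus I$ with $Q_f(e_f)=0$. As $|A\{Y\}|=|A|<\kappa=|2^\omega|$, the map $f\mapsto Q_f$ cannot have only finite fibers. So there is $Q\notin I$ with $Q(e_f)=0$ for infinitely many $f$.

**Step 2: eliminate the coefficients from $A$.** Lemma 6 only speaks about polynomials over $A_0$, so we remove the coefficients of $Q$ by a determinant. By (10), $A\{Y\}/I=A\otimes_{A_0}B$. The class of $Q$ is nonzero; write it as $\sum_{i=1}^da_i\otimes\bar q_i$ with $d\ge1$ minimal. By minimality the $\bar q_i\in B$ are linearly independent over $A_0$ and all $a_i\ne0$. Take $q_i\in A_0\{Y\}$ representing $\bar q_i$, and distinct $f_1,\dots,f_d$ with $Q(e_{f_n})=0$. Since $Q-\sum_ia_iq_i\in I\subseteq I_A(e_{f_n})$,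
$$\sum_{i=1}^da_i\,q_i(e_{f_n})=0\qquad(n=1,\dots,d).$$
The vector $(a_1,\dots,a_d)\ne0$ over $k$ is in the kernel of the matrix $(q_i(e_{f_n}))_{n,i}$, so $\det(q_i(e_{f_n}))=0$.

**Step 3: contradiction in $B^{\otimes d}$.** The determinant is the value at $(e_{f_1},\dots,e_{f_d})$ of $\det(q_i(Y_n))\in A_0\{Y_1,\dots,Y_d\}$. By Lemma 6 this differential polynomial lies in $P_d$, that is,
$$\sum_\pi\mathrm{sgn}(\pi)\,\bar q_{\pi(1)}\otimes\cdots\otimes\bar q_{\pi(d)}=0\quad\text{in }B^{\otimes d},$$
where $\pi$ runs over the permutations of $\{1,\dots,d\}$. But the $\bar q_i$ are linearly independent over $A_0$, so the tensors $\bar q_{i_1}\otimes\cdots\otimes\bar q_{i_d}$ are linearly independent too, and the sum is not $0$. In the example of a transcendental constant we may take $\bar q_i$ to be distinct powers of $Y$, and the determinant is a generalized Vandermonde determinant in algebraically independent constants.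

So some $e_f\in k$ has $I_A(e_f)=I$ and realizes $p$. Hence $k$ is saturated of cardinality $2^{\aleph_0}$. For another maximal ideal $\mathfrak m'$, the quotient $\mathcal K/\mathfrak m'$ is also a saturated model of the complete theory $m$-$\mathsf{DCF}_0$ of cardinality $2^{\aleph_0}$, so $\mathcal K/\mathfrak m\cong\mathcal K/\mathfrak m'$ as differential fields. $\blacksquare$
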